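# Finiteness of normal homogeneous spaces with a given Laplace spectrum

## 1. Bi-invariant metrics on a semisimple group

Let $G=\prod_{i=1}^sG_i$, where each $G_i$ is a compact, connected, simply connected, simple Lie group. A bi-invariant Riemannian metric on $G$ is the same thing as an $\mathrm{Ad}(G)$-invariant inner product on $\mathfrak g=\bigoplus_i\mathfrak g_i$. Fix one bi-invariant metric $m_{0,i}$ on each $G_i$. The $\mathrm{Ad}(G)$-module $\mathfrak g_i$ stays irreducible after complexification, so by Schur's lemma an invariant inner product on it is a multiple of $m_{0,i}$. For $i\ne j$ the group $G_i$ acts trivially on $\mathfrak g_j$ and has no nonzero invariant vector in $\mathfrak g_i$, so $\mathfrak g_i\perp\mathfrak g_j$ for every invariant inner product. Hence the bi-invariant metrics are exactly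
$$m=\bigoplus_i a_i\,m_{0,i},\qquad a_i>0 .$$
We use the inverse parameters $x_i=1/a_i$ and write $x=(x_1,\dots,x_s)$.

The **Laplace spectrum** of a closed Riemannian manifold is the set of eigenvalues of $\Delta=-\operatorname{div}\operatorname{grad}\ge 0$, counted with multiplicities. How many bi-invariant metrics on $G$ have a given spectrum?

First we compute the spectrum. For a left-invariant field $X$ on $(G,m)$ one has $\nabla_XX=0$, so $\Delta_G=-\sum_aX_a^2$ for any $m$-orthonormal basis $(X_a)$ of $\mathfrak g$. Let $\sigma=\sigma_1\otimes\dots\otimes\sigma_s$ be an irreducible representation of $G$ on $V_\sigma$, with $\sigma_i$ of highest weight $\mu_i$. The Casimir operator of $G_i$ for $m_{0,i}$ acts on $V_{\sigma_i}$ by the scalar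
$$c_i(\sigma_i)=|\mu_i|^2+2\langle\mu_i,\rho_i\rangle .$$
Since $\langle\mu_i,\rho_i\rangle\ge0$ and the $\mu_i$ lie in a lattice, there is $\kappa>0$ with $c_i(\sigma_i)\ge\kappa$ whenever $\sigma_i\neq1$, and $\{\sigma:\sum_ic_i(\sigma_i)\le C\}$ is finite for every $C$. Put $c(\sigma)=(c_1(\sigma_1),\dots,c_s(\sigma_s))$. An orthonormal basis of $\mathfrak g_i$ for $a_im_{0,i}$ is $a_i^{-1/2}$ times one for $m_{0,i}$, so $\Delta_G$ acts on the matrix coefficients $g\mapsto\ell(\sigma(g)w)$ by $x\cdot c(\sigma)=\sum_ix_ic_i(\sigma_i)$. By Peter–Weyl the spectrum of $(G,m)$ consists of the numbers $x\cdot c(\sigma)$, each repeated $(\dim V_\sigma)^2$ times.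

For $G=SU(2)$ the $\ell$-dimensional irreducible representation has Casimir eigenvalue proportional to $(\ell-1)(\ell+1)=\ell^2-1$. We always scale $m_0$ on $SU(2)$ so that it equals $\ell^2-1$.

**Proposition 1 (the case $H=1$).** Only finitely many bi-invariant metrics on $G=\prod G_i$ have a given Laplace spectrum.

*Proof.* Choose a nontrivial irreducible representation of each $G_i$ and let $\gamma_i>0$ be its Casimir eigenvalue. Extended trivially to the other factors, it shows that $x_i\gamma_i$ is a positive eigenvalue. So $x_i\gamma_i\ge\lambda_1$, where $\lambda_1$ is the smallest positive number in the spectrum. By Weyl's law the spectrum determines the volume, which is a constant times $\prod_ia_i^{\dim G_i/2}$. So $W=\prod_ix_i^{\dim G_i}$ is determined, and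
$$x_i^{\dim G_i}\le W\prod_{j\ne i}(\gamma_j/\lambda_1)^{\dim G_j}.$$
Thus each $x_i\gamma_i$ lies in the intersection of the spectrum with a fixed bounded interval. This is a finite set, so there are finitely many $x$. $\square$

The proof used the eigenvalue $x_i\gamma_i$, which sees one parameter alone. What happens when we divide by a subgroup?

## 2. Normal homogeneous spaces, their spectra, and a diagonal subgroup

**Definition.** Let $G$ be a compact Lie group, $H$ a closed subgroup, $m$ a bi-invariant metric on $G$. Restrict $m$ to the $m$-orthogonal complement $\mathfrak h^\perp$ of $\mathfrak h$ in $\mathfrak g$, identify $\mathfrak h^\perp$ with the tangent space of $G/H$ at the base point, and extend by $G$-invariance. (This is consistent because the inner product on $\mathfrak h^\perp$ is $\mathrm{Ad}(H)$-invariant.) The result, written $(G/H,m)$, is a *normal homogeneous space*, and its metric is *induced by* $m$.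

Every normal homogeneous space can be written with $G=T\prod_{i\le s}G_i$, where $T$ is a torus, the $G_i$ are as in Section 1, $H\cap T=1$ and no $G_i$ is contained in $H$; call this the constraint. The following question is taken from Jun Yu, "Some new results on dimension datum", arXiv:2008.00378 (2020). Let $G$ be semisimple (so $T$ is trivial), fix $G$ and a closed subgroup $H$ satisfying the constraint, and let $m$ vary. *Are there only finitely many $(G/H,m)$, up to isometry, with a given Laplace spectrum?* We shall prove that the answer is yes.

Since tori appear later, we compute spectra for $G=T\times K$ with $K=\prod_{i\le s}G_i$ and $T$ a torus, possibly trivial. The group $G$ acts trivially on $\mathfrak t$ and without invariants on each $\mathfrak g_i$, so bi-invariant metrics are exactly $m=m_T\oplus\bigoplus a_im_{0,i}$, with $m_T$ any inner product on $\mathfrak t$. Let $\Lambda\subset\mathfrak t^*$ be the character lattice, $\chi(\exp X)=e^{\sqrt{-1}\,\chi(X)}$, and let $Q$ be the positive definite quadratic form on $\Lambda\otimes\mathbb R=\mathfrak t^*$ dual to $m_T$. So $m\leftrightarrow(Q,x)$.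 An irreducible representation of $G$, for short a *type*, is a pair $\tau=(\chi,\sigma)$, with $\chi\in\Lambda$ and $\sigma$ an irreducible representation of $K$. Put
$$\mathrm{val}_m(\tau)=Q(\chi)+x\cdot c(\sigma),\qquad \Sigma(H)=\{\tau:V_\tau^H\ne0\},\qquad n(\tau)=\dim V_\tau\cdot\dim V_\tau^H .$$
Let $E_\tau$ be the space of functions $gH\mapsto\ell(\tau(g)w)$ with $w\in V_\tau^H$, $\ell\in V_\tau^*$. Let $\mathcal O(G/H)$ be the space of continuous functions on $G/H$ whose left translates span a finite-dimensional space. It is an algebra closed under complex conjugation. By Peter–Weyl, such a function lifts to a linear combination of matrix coefficients of $G$. Writing its $\tau$-part as $\sum_a\ell_a(\tau(g)w_a)$ with $(\ell_a)$ a basis of $V_\tau^*$, right $H$-invariance says that every $w_a$ is $H$-fixed. So $\mathcal O(G/H)=\bigoplus_\tau E_\tau$.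

**Lemma 2 (spectrum).** One has $(\Delta f)\circ\pi=-\sum_aX_a^2(f\circ\pi)$, where $\pi:G\to G/H$ and $(X_a)$ is an $m$-orthonormal basis of $\mathfrak g$. The spectrum of $(G/H,m)$ consists of the numbers $\mathrm{val}_m(\tau)$, $\tau\in\Sigma(H)$, each repeated $n(\tau)$ times.

*Proof.* We choose the basis adapted to $\mathfrak g=\mathfrak h^\perp\oplus\mathfrak h$; the operator $\sum X_a^2$ does not depend on the choice. For $X\in\mathfrak h^\perp$ the curve $t\mapsto g\exp(tX)$ is a geodesic of $(G,m)$ that is everywhere horizontal for the Riemannian submersion $\pi$, so its image is a geodesic of $G/H$. Since $-\Delta f$ is the trace of the Hessian, $\Delta f(gH)=-\sum_{X_a\in\mathfrak h^\perp}\frac{d^2}{dt^2}\big|_0f(g\exp(tX_a)H)$. For $X_a\in\mathfrak h$ the corresponding term is $0$, so we may add it. This proves the formula.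

On a lifted function $F(g)=\ell(\tau(g)w)$ we have $(X_a^2F)(g)=\ell(\tau(g)\tau(X_a)^2w)$. On $V_\tau$ the element $X\in\mathfrak t$ acts by $\sqrt{-1}\,\chi(X)$, so the torus part of $-\sum X_a^2$ contributes $\sum\chi(X_a)^2=Q(\chi)$. The factor $\mathfrak g_i$ contributes $x_ic_i(\sigma_i)$. So $\Delta$ acts on $E_\tau$ by $\mathrm{val}_m(\tau)$. Matrix coefficients of an irreducible representation are linearly independent, so $\dim E_\tau=n(\tau)$. The $E_\tau$ are mutually orthogonal with dense sum in $L^2(G/H)$, again by Peter–Weyl. $\square$

We write $N(\lambda)=\sum_{\tau\in\Sigma(H),\,\mathrm{val}_m(\tau)\le\lambda}n(\tau)<\infty$ for the counting function. It carries the same information as the spectrum. A spectrum, viewed as a set of numbers, is closed and discrete, so it meets every bounded interval in a finite set.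

**Lemma 3 (the operator determines the metric).** The differentials at a given point of the real functions in $\mathcal O(G/H)$ fill the cotangent space. If two Riemannian metrics on $G/H$ have Laplacians that agree on $\mathcal O(G/H)$, then the metrics are equal.

*Proof.* First, $\mathcal O(G/H)$ is $C^1$-dense in $C^\infty(G/H)$. For $f$ smooth and $\varphi\in C(G)$ put $(\varphi*f)(y)=\int_G\varphi(g)f(g^{-1}y)\,dg$. If $\varphi\ge0$ has integral $1$ and is supported near $1$, then $\varphi*f$ is $C^1$-close to $f$, because $g\mapsto f(g^{-1}\,\cdot)$ is continuous into $C^1$. If $\psi$ is a combination of matrix coefficients uniformly close to $\varphi$ (Peter–Weyl), then $\psi*f$ is $C^1$-close to $\varphi*f$, since $\|\varphi*f-\psi*f\|_{C^1}\le\sup|\varphi-\psi|\cdot\sup_g\|f(g^{-1}\,\cdot)\|_{C^1}$ for normalized $dg$. Finally $\psi*f\in\mathcal O(G/H)$, because $(\psi*f)(z^{-1}y)=\int\psi(z^{-1}g)f(g^{-1}y)\,dg$ and the left translates of $\psi$ span a finite-dimensional space.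

Taking real parts, the differentials at $p$ of real functions in $\mathcal O(G/H)$ form a dense linear subspace of $T_p^*$, that is, all of $T_p^*$. For real $f\in\mathcal O(G/H)$ the function $f^2$ is again in $\mathcal O(G/H)$ and $|df|^2=f\Delta f-\tfrac12\Delta(f^2)$. So the Laplacian on $\mathcal O(G/H)$ determines the norm of every covector. $\square$

**Example (diagonal subgroup).** Let $G=SU(2)\times SU(2)$ and let $H\cong SU(2)$ be the diagonal. Then $V_{\sigma_1}\otimes V_{\sigma_2}$ has an $H$-fixed vector exactly when $\sigma_2\cong\sigma_1^*\cong\sigma_1$, and the fixed space is then one-dimensional. The spectrum consists of $(x_1+x_2)(\ell^2-1)$, $\ell\ge1$, with multiplicity $\ell^2$.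

This shows exactly where the proof of Proposition 1 stops. Except for the trivial type, no type supported on a single factor has an $H$-fixed vector, so no eigenvalue isolates $x_1$. In fact the parameters are not even determined up to finitely many choices: every $(x_1,x_2)$ with the same sum gives the same spectrum. This does no harm, because by Lemma 3 these $m$ induce the same metric on $G/H$. So we must count induced metrics, not parameters, and we must use the vectors $c(\sigma)$, $\sigma\in\Sigma(H)$, jointly.

## 3. Bounded parameters, and an eigenvalue set that forgets one of them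

Let $G=\prod G_i$ and $H$ a closed subgroup. Suppose infinitely many pairwise distinct induced metrics on $G/H$ share one spectrum, and take a sequence of them with parameters $x^{(k)}$.

Suppose first that $x^{(k)}$ is bounded. Pass to a convergent subsequence. For each $\sigma\in\Sigma(H)$ the numbers $x^{(k)}\cdot c(\sigma)$ converge and lie in a closed discrete set, so they are eventually constant. Choose finitely many $\sigma$ such that the $c(\sigma)$ span $\operatorname{span}\{c(\sigma'):\sigma'\in\Sigma(H)\}$. Beyond some $k_0$ all of these are constant, hence by linearity $x^{(k)}\cdot c(\sigma)=x^{(k_0)}\cdot c(\sigma)$ for *all* $\sigma\in\Sigma(H)$. The Laplacians agree on every $E_\sigma$, and by Lemma 3 the metrics coincide for $k\ge k_0$, a contradiction. A coordinate with $x^{(k)}_i\to0$ causes no difficulty.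

The trouble is a coordinate with $x_i^{(k)}\to\infty$, that is, a factor whose metric $a_im_{0,i}$ shrinks. The eigenvalues that involve it are not near any limit and cannot be tracked one by one. The eigenvalues alone, as a set, do not prevent this.

**Example (multiplicities cannot be dropped).** Let $G=SU(2)^6$, $H=1$, $x=(1,1,1,1,1,k)$ with $k\in\mathbb N$. Every integer $n\ge170$ is a sum of five positive squares. Indeed, by Lagrange $n-169\ge1$ is a sum of four squares, of which $4$, $3$, $2$ or $1$ are nonzero. In these cases add, respectively,
$$169=13^2=12^2+5^2=12^2+4^2+3^2=10^2+8^2+2^2+1^2 .$$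
So $D_0=\{\sum_{i\le5}(\ell_i^2-1):\ell_i\ge1\}$ contains every integer $\ge165$. The set of eigenvalues is $\{d+k(\ell^2-1):d\in D_0,\ \ell\ge1\}$. The terms with $\ell=1$ give $D_0$. If $k\ge55$, the terms with $\ell\ge2$ are integers $\ge3k\ge165$ and so already lie in $D_0$. Thus for every $k\ge55$ the eigenvalue *set* is $D_0$. The volumes are proportional to $k^{-3/2}$, so these are infinitely many pairwise non-isometric metrics on one $G/H$ with the same eigenvalue set.

So the argument must use multiplicities. In the example, the eigenvalues with $\ell=1$ do not depend on $k$ at all, while those with $\ell\ge2$ leave every interval $[0,\lambda]$ as $k\to\infty$. If the spectra *with multiplicity* agreed, then for large $k$ the count $N(\lambda)$ would come from the terms $\ell=1$ alone; but at the fixed value $k=55$ the same terms already give that number, and the terms $\ell\ge2$ come on top. Hence the counts cannot agree for all $\lambda$. This comparison of one fixed member of the sequence with the far members is the whole proof in general.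

## 4. Comparing counting functions along a sequence

**Theorem A.** Let $G=\prod_{i=1}^sG_i$ with $G_i$ compact, connected, simply connected, simple, and let $H\subset G$ be any closed subgroup. For a given spectrum, the set of Riemannian metrics on the manifold $G/H$ that are induced by bi-invariant metrics on $G$ and have this spectrum is finite.

The part $G_i\not\subset H$ of the constraint is not needed, and the finite set consists of metrics, not merely of isometry classes. This answers the question affirmatively.

*Proof.* Let $S=\{c(\sigma):\sigma\in\Sigma(H)\}\subset\mathbb R^s_{\ge0}$ and, for $v\in S$, let $n_v=\sum_{\sigma\in\Sigma(H),\,c(\sigma)=v}n(\sigma)$. This sum is finite and $n_v>0$. By Lemma 2 the spectrum of $(G/H,m)$ consists of the numbers $\langle v,x\rangle$, $v\in S$, with multiplicities $n_v$. Suppose that infinitely many pairwise distinct induced metrics have the same spectrum $\mathrm{Spec}$, and let $x^{(k)}$, $k\ge1$, be parameters of a sequence of them. Pass to a subsequence such that each $x^{(k)}_i$ converges in $[0,\infty]$, and put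
$$J=\{i:x_i^{(k)}\to\infty\},\qquad S_0=\{v\in S:v_i=0\text{ for all }i\in J\}.$$

**Step 1: the part that does not escape is eventually constant.** For $v\in S_0$ the sequence $\langle v,x^{(k)}\rangle$ involves only coordinates with finite limit. So it converges, and as it lies in the closed discrete set $\mathrm{Spec}$, it is eventually constant. Applying this to a finite subset of $S_0$ that spans $\operatorname{span}S_0$, we get $k_0$ with
$$\langle v,x^{(k)}\rangle=\langle v,x^{(k_0)}\rangle\qquad\text{for all }v\in S_0,\ k\ge k_0. \tag{1}$$

**Step 2: the rest escapes uniformly.** If $v\in S\setminus S_0$, some $v_i$ with $i\in J$ is nonzero, hence $\ge\kappa$, and $\langle v,x^{(k)}\rangle\ge\kappa\min_{i\in J}x_i^{(k)}$. The right side tends to $\infty$ and does not depend on $v$.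

**Step 3: there is no rest.** Fix $\lambda$ and choose $k\ge k_0$ with $\kappa\min_{i\in J}x^{(k)}_i>\lambda$ (no condition if $J=\emptyset$). Count the eigenvalues $\le\lambda$ at $x^{(k)}$. By Step 2 only $v\in S_0$ contribute, and by (1) we may evaluate at $x^{(k_0)}$:
$$N(\lambda)=\sum_{v\in S_0,\ \langle v,x^{(k_0)}\rangle\le\lambda}n_v .$$
Counting at $x^{(k_0)}$ itself, which has the same spectrum, gives
$$N(\lambda)=\sum_{v\in S,\ \langle v,x^{(k_0)}\rangle\le\lambda}n_v .$$
All $n_v$ are positive, so no $v\in S\setminus S_0$ satisfies $\langle v,x^{(k_0)}\rangle\le\lambda$. Since $\lambda$ was arbitrary, $S=S_0$.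

**Step 4: the metrics coincide.** Now (1) says that for $k\ge k_0$ the Laplacians agree on every $E_\sigma$, $\sigma\in\Sigma(H)$, that is, on $\mathcal O(G/H)$. By Lemma 3 the metrics coincide for all $k\ge k_0$, contradicting that they are pairwise distinct. $\blacksquare$

## 5. Varying the group, the subgroup and the torus part

**Theorem B.** For a given spectrum there are, up to isometry, only finitely many connected normal homogeneous spaces having it. Here $G$ (tori allowed), $H$ and $m$ all vary.

Two examples show what changes.

**Example (flat tori).** Let $G=T^2$, $H=1$. The group $GL_2(\mathbb Z)$ acts by automorphisms of $T^2$. The orbit of a flat metric is infinite, since stabilizers are finite, and it consists of isometric, hence isospectral, metrics. So with torus factors "up to isometry" cannot be dropped, and the forms $Q_k$ of an isospectral sequence need not converge, although nothing happens geometrically.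

**Example (circles).** Let $G=U(1)$, $\Lambda=\mathbb Z$, $H_k=\mu_k$ (the $k$-th roots of unity), $Q_k(n)=n^2/k^2$. Then $\Sigma(H_k)=k\mathbb Z$, the values are $(kj)^2/k^2=j^2$, and every $(U(1)/\mu_k,m_k)$ is the circle of length $2\pi$. But $\mu_k\to U(1)$ in Hausdorff distance, $\Sigma(U(1))=\{0\}$, and $Q_k\to0$.

So if we pass to limits of $H_k$ and $Q_k$ as in Theorem A, the limits carry no information. What is constant in both examples is intrinsic: the inner products $Q_k(\chi,\chi')$ among those characters that occur at low eigenvalues. In the circle example the characters at value $\le1$ are $0,\pm k$, with $Q_k(k)=1$. The plan is this. Show that the semisimple part of the picture is eventually constant. Deduce that the low characters have constant Gram matrices. Conclude that the quotient of $G/H_k$ cut out by the low eigenfunctions is one fixed Riemannian manifold $M_\lambda$. Finally show that $M_\lambda$ stops growing as $\lambda\to\infty$.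

**Reduction to one group.** Let $M=G/H$ be connected with the given spectrum. By Weyl's law $d=\dim M$ is determined. The orbits of the identity component $G^\circ$ on $M$ are open and disjoint, so $G^\circ$ is transitive. Replacing $G,H$ by $G^\circ,H\cap G^\circ$ changes neither $\mathfrak g,\mathfrak h$ nor the metric. So let $G$ be connected. The kernel of the action on $M$ is a closed normal subgroup contained in $H$. Its Lie algebra $\mathfrak n\subset\mathfrak h$ is an ideal. Divide by the kernel and use $m|_{\mathfrak n^\perp}$ on $\mathfrak g/\mathfrak n\cong\mathfrak n^\perp$. The complement of $\mathfrak h$ in $\mathfrak g$ equals the complement of $\mathfrak h\cap\mathfrak n^\perp$ in $\mathfrak n^\perp$, so the metric on $M$ is unchanged. Now $G$ acts effectively by isometries, whence $\dim G\le d(d+1)/2$. Finally replace $G$ by a finite cover of the form $T\times\prod G_i$ and $H$ by its preimage. There are finitely many such groups of bounded dimension up to isomorphism. *So it suffices to fix $G=T\times K$, $K=\prod_{i\le s}G_i$, and to prove finiteness over all closed $H\subset G$ and all $m$.*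

We shall cite the following published results.

- Montgomery–Zippin (*A theorem on Lie groups*, Bull. AMS 1942): for a compact subgroup $P$ of a Lie group, every subgroup in a sufficiently small neighborhood of $P$ is conjugate into $P$, by an element that can be taken as close to $1$ as desired if the neighborhood is small.
- Jordan's theorem: a finite subgroup of $U(q)$ has an abelian subgroup of index at most some $j(q)$.
- Weyl's law.
- Cheeger–Yau (CPAM 1981): if $\mathrm{Ric}\ge0$ on a closed $d$-manifold, then the heat kernel satisfies $p_t(x,x)\ge(4\pi t)^{-d/2}$.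
- Normal homogeneous spaces have sectional curvature $\ge0$.

## 6. Subgroups that converge in Hausdorff distance

Fix a bi-invariant distance on a compact Lie group. The closed subsets form a compact space under Hausdorff distance. If closed subgroups $P_k$ converge to $P$, every $p\in P$ is a limit of elements $p_k\in P_k$, every limit of a convergent sequence $p_k\in P_k$ (also along a subsequence) lies in $P$, and $P$ is a closed subgroup. The standard example is $\mu_k\to U(1)$. The point of this section is that only tori can be approximated in such a way.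

**Lemma 4.** Let $P_k\subset P$ be closed subgroups with $P_k\to P$, and let $V$ be a finite-dimensional representation of $P$. Then $V^{P_k}=V^P$ for all large $k$.

*Proof.* Clearly $V^{P_k}\supset V^P$. If equality failed infinitely often, then along a subsequence $\dim V^{P_k}=e>\dim V^P$ is constant and $V^{P_k}\to W$ in the Grassmannian. Given $w\in W$ and $p\in P$ choose $w_k\in V^{P_k}$ with $w_k\to w$ and $p_k\in P_k$ with $p_k\to p$. From $p_kw_k=w_k$ we get $pw=w$. So $W\subset V^P$, although $\dim W=e$, a contradiction. $\square$

**Lemma 5.** A compact Lie group $B$ whose identity component $B^\circ$ is a torus is a Hausdorff limit of finite subgroups of $B$.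

*Proof.* We first find a finite subgroup meeting every component. Let $\pi=B/B^\circ$, $n=|\pi|$, choose a section $s:\pi\to B$, and define $c(x,y)\in B^\circ$ by $s(x)s(y)=c(x,y)s(xy)$. Write ${}^xt=s(x)ts(x)^{-1}$ for $t\in B^\circ$; this depends only on $x$, since $B^\circ$ is abelian. Expanding $s(x)s(y)s(z)$ in two ways gives
$${}^xc(y,z)\cdot c(x,yz)=c(x,y)\cdot c(xy,z).$$
Multiply over all $z\in\pi$ and put $b(x)=\prod_zc(x,z)$:
$${}^xb(y)\cdot b(x)=c(x,y)^n\,b(xy).$$
The torus $B^\circ$ is divisible, so choose $a(x)\in B^\circ$ with $a(x)^n=b(x)^{-1}$, and put $s'(x)=a(x)s(x)$. Then $s'(x)s'(y)=c'(x,y)s'(xy)$ with $c'(x,y)=a(x)\cdot{}^xa(y)\cdot c(x,y)\cdot a(xy)^{-1}$, and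
$$c'(x,y)^n=b(x)^{-1}\cdot{}^xb(y)^{-1}\cdot c(x,y)^n\cdot b(xy)=1 .$$
Let $B^\circ[n]$ be the finite group of elements of $B^\circ$ with $n$-th power $1$. The finite set $F=\{t\,s'(x):t\in B^\circ[n],\,x\in\pi\}$ is closed under multiplication, so it is a subgroup, and $B=FB^\circ$.

Now $B^\circ[j!]$ is normal in $B$, so $F\cdot B^\circ[j!]$ is a finite subgroup. Since $B^\circ[j!]\to B^\circ$ as $j\to\infty$ and $B=\bigcup_xs'(x)B^\circ$, these subgroups converge to $B$. $\square$

For a closed subgroup $P$ put $D=[P^\circ,P^\circ]$. It is closed, connected, semisimple, normal in $P$, with Lie algebra $[\mathfrak p,\mathfrak p]$.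

**Lemma 6.** Let $P_k\subset P$ be closed subgroups with $P_k\to P$. After passing to a subsequence, $D\subset P_k$ for all $k$.

For $\mu_k\to U(1)$ we have $D=1$ and the lemma says nothing. For $P=SU(2)$ we have $D=P$, and the lemma says that $P_k=SU(2)$ along a subsequence.

*Proof.* **Step 1: split off the common semisimple part.** Fix an $\mathrm{Ad}(P)$-invariant inner product on $\mathfrak p$. The orthogonal projection of $\mathfrak p$ onto $\mathfrak p_k=\mathrm{Lie}\,P_k$ commutes with $\mathrm{Ad}(P_k)$. By Lemma 4 for the representation $\mathrm{End}(\mathfrak p)$, it commutes with $\mathrm{Ad}(P)$ for $k$ large. So $\mathfrak p_k$ is $\mathrm{Ad}(P)$-invariant, in particular an ideal of $\mathfrak p$, and $[\mathfrak p_k,\mathfrak p_k]$ is a semisimple ideal of $\mathfrak p$. A semisimple ideal lies in $[\mathfrak p,\mathfrak p]$ and is a sum of some of its simple ideals, so there are finitely many. Along a subsequence $[\mathfrak p_k,\mathfrak p_k]=\mathfrak r$ is constant, and it is $\mathrm{Ad}(P)$-invariant. The connected subgroup $R$ with Lie algebra $\mathfrak r$ is the commutator subgroup of $P_k^\circ$.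 So it is closed, it is normal in $P$, and it lies in $P_k\cap P^\circ$. Put $\hat P=P/R$ and $\hat P_k=P_k/R$. Then $\hat P_k\to\hat P$, and $\hat P_k^\circ=P_k^\circ/R$ is compact, connected and abelian, that is, a torus.

**Step 2: replace $\hat P_k$ by finite groups and apply Jordan's theorem.** By Lemma 5 choose finite $F_k\subset\hat P_k$ at Hausdorff distance less than $1/k$ from $\hat P_k$. Then $F_k\to\hat P$. Embed $\hat P$ in some $U(q)$. By Jordan's theorem $F_k$ has an abelian subgroup $A_k$ of index $\le j(q)$. Along a subsequence the index $e$ is constant, $A_k\to A$, and coset representatives converge: $F_k=\bigcup_{i\le e}g_{k,i}A_k$ with $g_{k,i}\to g_i$. Here $A$ is a closed abelian subgroup, and $\hat P=\bigcup_{i\le e}g_iA$. A closed subgroup of finite index is open, so $A\supset\hat P^\circ$, and $\hat P^\circ$ is abelian.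

**Step 3: conclude.** The map $P^\circ\to\hat P^\circ$ has kernel $R$ and abelian target. Hence $D=[P^\circ,P^\circ]\subset R\subset P_k$. $\square$

## 7. Linear relations among Casimir eigenvalues

For closed $P\subset K$ put $S(P)=\{\sigma:V_\sigma^P\neq0\}$. Since $D\subset P$, we have $S(D)\supset S(P)$, usually strictly. In the proof of Theorem B we shall learn eigenvalues for $\sigma\in S(P)$ but need them for $\sigma\in S(D)$. The next lemma transfers linear relations.

**Lemma 7.** Let $P\subset K$ be closed and $Y=(y_1,\dots,y_s)\in\mathbb R^s$ with $Y\cdot c(\sigma)=0$ for all $\sigma\in S(P)$. Then $Y\cdot c(\sigma)=0$ for all $\sigma\in S(D)$, where $D=[P^\circ,P^\circ]$.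

As an illustration, take $K=SU(2)^2$, $P$ the diagonal and $Y=(1,-1)$. By the example in Section 2, $c(\sigma)=(\ell^2-1,\ell^2-1)$ on $S(P)$, so the hypothesis holds; here $D=P$. For a diagonal circle $P$ in $SU(2)^2$, where $D=1$, the lemma says that no nonzero $Y$ satisfies the hypothesis, since $c$ takes the values $(3,0)$ and $(0,3)$ on $S(D)$.

*Proof.* Use $m_0=\bigoplus m_{0,i}$ and write $\mathfrak k=\mathfrak p\oplus\mathfrak q$ orthogonally. Let $L_Y=-\sum_iy_i\sum_aX_{i,a}^2$ with $(X_{i,a})_a$ an $m_{0,i}$-orthonormal basis of $\mathfrak g_i$. It acts on functions of type $\sigma$ by $Y\cdot c(\sigma)$. Let $Y$ also denote the self-adjoint endomorphism of $\mathfrak k$ that is $y_i$ on $\mathfrak g_i$; then $Y[u,v]=[Yu,v]=[u,Yv]$.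

**Step 1: translate the hypothesis into $Y\mathfrak q\subset\mathfrak p$.** By hypothesis $L_Y=0$ on $\mathcal O(K/P)$. Let $f\in\mathcal O(K/P)$ be real, with lift $F$ to $K$. Since $f^2\in\mathcal O(K/P)$,
$$0=L_Y(F^2)-2F\,L_YF=-2\sum_iy_i\sum_a(X_{i,a}F)^2 .$$
At the identity put $\eta=\sum_{i,a}(X_{i,a}F)(1)X_{i,a}$, the gradient of $F$. It is orthogonal to $\mathfrak p$, and by Lemma 3 it can be any element of $\mathfrak q$. So $\langle Y\eta,\eta\rangle=0$ for all $\eta\in\mathfrak q$. Polarizing, $\langle Y\mathfrak q,\mathfrak q\rangle=0$, that is, $Y\mathfrak q\subset\mathfrak p$.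

**Step 2: $Yz=0$ for every $z$ in the center $\mathfrak z(\mathfrak p)$.** For $\eta\in\mathfrak q$ we have $[Yz,\eta]=[z,Y\eta]=0$, as $Y\eta\in\mathfrak p$. So $Yz$ commutes with $\mathfrak q$, hence by the Jacobi identity with $\mathfrak a:=\mathfrak q+[\mathfrak q,\mathfrak q]$. This $\mathfrak a$ is an ideal of $\mathfrak k$. Indeed $[\mathfrak p,\mathfrak q]\subset\mathfrak q$ gives $[\mathfrak p,\mathfrak a]\subset\mathfrak a$; moreover $[\mathfrak q,\mathfrak q]\subset\mathfrak a$ and $[\mathfrak q,[\mathfrak q,\mathfrak q]]\subset[\mathfrak q,\mathfrak k]\subset[\mathfrak q,\mathfrak p]+[\mathfrak q,\mathfrak q]\subset\mathfrak a$. So $\mathfrak a$ and $\mathfrak a^\perp$ are sums of factors $\mathfrak g_i$, and $\mathfrak a^\perp\subset\mathfrak q^\perp=\mathfrak p$. Since $z$ commutes with $\mathfrak p\supset\mathfrak a^\perp$, the $\mathfrak a^\perp$-component of $z$ is central in the semisimple algebra $\mathfrak a^\perp$, hence $0$, and $z\in\mathfrak a$. As $Y$ preserves each $\mathfrak g_i$, also $Yz\in\mathfrak a$. But $Yz$ commutes with the semisimple algebra $\mathfrak a$, so $Yz=0$.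

**Step 3: the form $\langle Y\cdot,\cdot\rangle$ vanishes on $\mathfrak d^\perp$.** From $\mathfrak p=\mathfrak z(\mathfrak p)\oplus[\mathfrak p,\mathfrak p]$, an orthogonal sum, we get $\mathfrak d^\perp=\mathfrak q\oplus\mathfrak z(\mathfrak p)$. For $\eta\in\mathfrak q$, $z\in\mathfrak z(\mathfrak p)$,
$$\langle Y(\eta+z),\eta+z\rangle=\langle Y\eta,\eta\rangle+2\langle\eta,Yz\rangle+\langle Yz,z\rangle=0 .$$

**Step 4: $L_Y=0$ on $\mathcal O(K/D)$.** Let $f\in\mathcal O(K/D)$ be real. The gradient at $1$ of its lift lies in $\mathfrak d^\perp$, and likewise for every left translate of $f$. Since $L_Y$ commutes with left translations, the computation in Step 1, read backwards with Step 3, gives $L_Y(f^2)=2f\,L_Yf$ everywhere. Left-invariant fields are skew-symmetric for Haar measure, so $L_Y$ is symmetric. As $L_Y1=0$, we get $\int fL_Yf=\tfrac12\int L_Y(f^2)=0$. Polarizing, $\int f\,L_Yh=0$ for all real $f,h\in\mathcal O(K/D)$, and $f=L_Yh$ gives $L_Yh=0$. So $L_Y=0$ on $\mathcal O(K/D)$, which says $Y\cdot c(\sigma)=0$ for all $\sigma\in S(D)$. $\square$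

## 8. Cartan products and algebras of functions

For types $\tau_1,\tau_2$ write $\tau_1+\tau_2$ for the *Cartan product*, the irreducible constituent of $\tau_1\otimes\tau_2$ whose highest weight is the sum of the highest weights. It occurs once and is spanned by the vectors $g(v_0\otimes w_0)$, $g\in G$, where $v_0,w_0$ are highest weight vectors. For $SU(2)$, dimensions $\ell$ and $\ell'$ give dimension $\ell+\ell'-1$. For $G=T\times K$, $(\chi,\sigma)+(\chi',\sigma')=(\chi+\chi',\sigma+\sigma')$.

**Lemma 8.** Let $V,W$ be irreducible unitary representations of a compact connected Lie group and $0\ne v\in V$, $0\ne w\in W$. The projection of $v\otimes w$ to the Cartan component is nonzero. Consequently $\tau_1,\tau_2\in\Sigma(H)$ implies $\tau_1+\tau_2\in\Sigma(H)$. Also $\tau\in\Sigma(H)$ implies $\tau^*\in\Sigma(H)$.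

*Proof.* If the projection is $0$, then $v\otimes w$ is orthogonal to all $g(v_0\otimes w_0)$, that is, $\langle v,gv_0\rangle\langle w,gw_0\rangle=0$ for all $g$. Both factors are real-analytic functions on a connected group, so one of them vanishes identically. Then $v$ or $w$ is orthogonal to an orbit that spans $V$ or $W$, a contradiction. If $v,w$ are $H$-fixed, so is the projection of $v\otimes w$. The last claim holds because $\dim(V^*)^H=\dim V^H$. $\square$

**Lemma 9.** Let $A\subset\mathcal O(G/H)$ be a subalgebra that contains $1$, is invariant under left translations and closed under complex conjugation. Regard its elements as functions on $G$ and let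
$$L=\{g\in G:f(yg)=f(y)\ \text{for all }f\in A,\ y\in G\}\supset H .$$
Then $A=\mathcal O(G/L)$.

*Proof.* $L$ is a closed subgroup and $A\subset\mathcal O(G/L)$. Suppose $f(y)=f(y')$ for all $f\in A$. By left invariance $f(zy)=f(zy')$ for all $z$. With $z=ty^{-1}$ this reads $f(t)=f(t\,y^{-1}y')$ for all $t$, so $y^{-1}y'\in L$. Thus $A$ separates the points of $G/L$, and by Stone–Weierstrass it is dense in $C(G/L)$. The projection of $C(G/L)$ to an isotypic component $E_\tau$ of $\mathcal O(G/L)$ is continuous and onto, and maps $A$ into $A\cap E_\tau$ because $A$ is a $G$-submodule of $\mathcal O(G/L)$. So $A\cap E_\tau$ is dense in the finite-dimensional space $E_\tau$, hence equal to it. This holds for all $\tau$. $\square$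

As an example, let $G=T^2$, $H=1$, and let $A$ be the algebra generated by $e^{\pm\sqrt{-1}\,\theta_1}$. Then $L$ is the circle $\theta_1=0$, and $A=\mathcal O(T^2/L)$.

## 9. Low eigenfunctions cut out a fixed quotient: proof of Theorem B

Fix $G=T\times K$ as in the reduction. Suppose $(G/H_k,m_k)$, $m_k\leftrightarrow(Q_k,x_k)$, is an infinite sequence of pairwise non-isometric connected spaces with the same spectrum $\mathrm{Spec}$, counting function $N$ and heat trace $Z(t)=\sum e^{-t\lambda}$, the sum running over $\mathrm{Spec}$ with multiplicities. Write $\Sigma_k=\Sigma(H_k)$ and $\mathrm{val}_k=\mathrm{val}_{m_k}$. We pass to subsequences freely, and we may conjugate $H_k$: right translation by $g^{-1}$ is an isometry of $m_k$ and induces an isometry $(G/H_k,m_k)\to(G/gH_kg^{-1},m_k)$.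

**Step 1: control the types by one group $P$.** Let $P_k$ be the projection of $H_k$ to $K$, a closed subgroup. Along a subsequence $P_k$ converges to a closed subgroup $P\subset K$. By Montgomery–Zippin there are $g_k\to1$ in $K$ with $g_kP_kg_k^{-1}\subset P$ for large $k$. After conjugating $H_k$ by $g_k$ we have $P_k\subset P$ and still $P_k\to P$. By Lemma 6 we may assume $D=[P^\circ,P^\circ]\subset P_k$ for all $k$. Then
$$(\chi,\sigma)\in\Sigma_k\ \Rightarrow\ \sigma\in S(D),\qquad\qquad \sigma\in S(P)\ \Rightarrow\ (0,\sigma)\in\Sigma_k\ \text{ for all }k. \tag{2}$$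
For the first claim let $w\ne0$ be $H_k$-fixed in type $(\chi,\sigma)$. For $(t,p)\in H_k$ we get $\sigma(p)w=\chi(t)^{-1}w$, so $w$ spans a $P_k$-invariant line in $V_\sigma$. The connected semisimple group $D\subset P_k$ equals its own commutator subgroup, so it acts trivially on this line. For the second claim, $H_k$ acts on the type $(0,\sigma)$ through $P_k\subset P$.

**Step 2: the semisimple values are constant.** We may assume that each $x_{k,i}$ converges in $[0,\infty]$. Let $J=\{i:x_{k,i}\to\infty\}$, and let $S_0(P)\subset S(P)$, $S_0(D)\subset S(D)$ consist of the $\sigma$ that are trivial on $G_i$ for all $i\in J$. For $\sigma\in S_0(P)$ the number $x_k\cdot c(\sigma)=\mathrm{val}_k(0,\sigma)$ lies in $\mathrm{Spec}$ by (2), and it converges to a finite limit, so it is eventually constant. Using finitely many $\sigma$ whose vectors $c(\sigma)$ span, and dropping finitely many $k$, we get $x_k\cdot c(\sigma)=x_1\cdot c(\sigma)$ for all $k$ and all $\sigma\in S_0(P)$.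

We pass from $P$ to $D$ with Lemma 7, applied to the group $K'=\prod_{i\notin J}G_i$, to the projection $P'$ of $P$ to $K'$, and to $Y=(x_{k,i}-x_{1,i})_{i\notin J}$. The elements of $S_0(P)$ are exactly the $\sigma\in S(P')$, viewed on $K$. The projection of $P^\circ$ is connected, closed and of finite index in $P'$, so it is $P'^\circ$, whose commutator group is the projection of $D$. Hence the conclusion holds on $S_0(D)$:
$$x_k\cdot c(\sigma)=x_1\cdot c(\sigma)=:q(\sigma)\qquad\text{for all }k\text{ and all }\sigma\in S_0(D). \tag{3}$$

**Step 3: at low eigenvalues only finitely many $\sigma$ occur.** *For each $\lambda$ there are a finite set $F(\lambda)\subset S_0(D)$ and $k(\lambda)$ such that $k\ge k(\lambda)$, $(\chi,\sigma)\in\Sigma_k$ and $\mathrm{val}_k(\chi,\sigma)\le\lambda$ imply $\sigma\in F(\lambda)$.* Choose $k(\lambda)$ with $\kappa x_{k,i}>\lambda$ for all $i\in J$, $k\ge k(\lambda)$. Since $Q_k\ge0$, we have $x_k\cdot c(\sigma)\le\lambda$, so $\sigma$ is trivial on $G_i$ for $i\in J$. With (2), $\sigma\in S_0(D)$. If $J$ contains all indices, $\sigma$ is trivial. Otherwise put $\delta=\min_{i\notin J}x_{1,i}>0$;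 by (3)
$$\delta\sum_{i\notin J}c_i(\sigma_i)\le x_1\cdot c(\sigma)=x_k\cdot c(\sigma)\le\lambda ,$$
and only finitely many $\sigma$ satisfy this.

**Step 4: the low characters have constant Gram matrices.** Fix $\lambda\in\mathbb N$. For $k\ge k(\lambda)$ let
$$\Omega_k(\lambda)=\{\tau\in\Sigma_k:\mathrm{val}_k(\tau)\le\lambda\},\qquad|\Omega_k(\lambda)|\le N(\lambda).$$
Let $(\chi,\sigma),(\chi',\sigma')\in\Omega_k(\lambda)$. By Step 3, $\sigma,\sigma'\in F(\lambda)\subset S_0(D)$, so by (3) $Q_k(\chi)+q(\sigma)\in\mathrm{Spec}$ and
$$Q_k(\chi)\in(\mathrm{Spec}-q(\sigma))\cap[0,\lambda].$$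
By Lemma 8, $(\chi+\chi',\sigma+\sigma')\in\Sigma_k$. So $\sigma+\sigma'\in S(D)$ by (2); it is trivial on $G_i$, $i\in J$, so it lies in $S_0(D)$. By (3) and the triangle inequality,
$$Q_k(\chi+\chi')\in(\mathrm{Spec}-q(\sigma+\sigma'))\cap[0,4\lambda].$$
As $\sigma,\sigma'$ range over the finite set $F(\lambda)$ and $\mathrm{Spec}$ is discrete, these values lie in finite sets independent of $k$. Hence so do the inner products $Q_k(\chi,\chi')=\tfrac12\big(Q_k(\chi+\chi')-Q_k(\chi)-Q_k(\chi')\big)$. Along a subsequence we can therefore enumerate
$$\Omega_k(\lambda)=\{(\chi_{k,j},\sigma_j):1\le j\le n_0\}$$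
with $n_0$, the $\sigma_j$ and the Gram matrix $\Gamma=(Q_k(\chi_{k,j},\chi_{k,l}))_{j,l}$ independent of $k$.

For $b\in\mathbb Z^{n_0}$ we have $\sum_jb_j\chi_{k,j}=0$ if and only if $Q_k(\sum_jb_j\chi_{k,j})=b^{\mathsf T}\Gamma b=0$, that is, $\Gamma b=0$. So the relations among the $\chi_{k,j}$ do not depend on $k$. Let $L(\lambda)=\mathbb Z^{n_0}/\{b:\Gamma b=0\}$, let $\ell_j$ be the image of the $j$-th basis vector, and let $q_\lambda$ be the quadratic form induced by $\Gamma$. With $\Lambda_k(\lambda)$ the subgroup of $\Lambda$ generated by the $\chi_{k,j}$, we get isomorphisms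
$$\iota_k:L(\lambda)\to\Lambda_k(\lambda)\subset\Lambda,\qquad\iota_k(\ell_j)=\chi_{k,j},\qquad Q_k(\iota_k\ell)=q_\lambda(\ell).$$
In particular $L(\lambda)$ is a lattice and $q_\lambda$ is positive definite.

**Step 5: the low eigenfunctions define one Riemannian manifold $M_\lambda$.** Let $A_k(\lambda)\subset\mathcal O(G/H_k)$ be the algebra generated by the $E_\tau$, $\tau\in\Omega_k(\lambda)$. It contains $1$, because the trivial type has value $0$, and it is invariant under left translations. It is closed under conjugation, because $\overline{E_\tau}=E_{\tau^*}$ and $\mathrm{val}_k(\tau^*)=\mathrm{val}_k(\tau)$. By Lemma 9,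
$$A_k(\lambda)=\mathcal O(G/L_k(\lambda)),\qquad L_k(\lambda)\supset H_k .$$
The types occurring in $A_k(\lambda)$ lie in $\Sigma_k$, and they are constituents of tensor products of elements of $\Omega_k(\lambda)$. So their characters lie in $\Lambda_k(\lambda)$ and their $K$-parts are trivial on $G_i$, $i\in J$; by (2) these $K$-parts lie in $S_0(D)$.

*Moving to a group independent of $k$.* Let $T_k\subset T$ be the annihilator of $\Lambda_k(\lambda)$. Right translation by $t\in T_k$ multiplies a function of type $(\chi,\sigma)$ by $\chi(t)$, so $T_k\subset L_k(\lambda)$. By duality $T/T_k$ is the torus with character lattice $\Lambda_k(\lambda)$. Let $T_\lambda$ be the torus with character lattice $L(\lambda)$ and $G_\lambda=T_\lambda\times K$. Through $\iota_k$ we obtain a surjection $\varphi_k:G\to G_\lambda$ with kernel $T_k$ under which the type $(\ell,\sigma)$ of $G_\lambda$ pulls back to $(\iota_k\ell,\sigma)$. Put $L'_k=\varphi_k(L_k(\lambda))$, so $G/L_k(\lambda)\cong G_\lambda/L'_k$.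

*Along a subsequence all $L_k'$ are conjugate, by $g_k\in K$, to one subgroup $L'(\lambda)$.* Along a subsequence $L'_k\to L'$. By Montgomery–Zippin there are $g_k\to1$ with $g_kL'_kg_k^{-1}\subset L'$, and still $g_kL'_kg_k^{-1}\to L'$. As $T_\lambda$ is central we may take $g_k\in K$. Let $V_j$ be the representation of $G_\lambda$ of type $(\ell_j,\sigma_j)$. By Lemma 4, for $k$ large and all $j\le n_0$,
$$V_j^{g_kL'_kg_k^{-1}}=V_j^{L'} .$$
Now describe the generators of $A_k(\lambda)$ on $G_\lambda$. For $\tau\in\Omega_k(\lambda)$ we have $V_\tau^{H_k}=V_\tau^{L_k(\lambda)}$: the inclusion $\supset$ is clear, and if $w\in V_\tau^{H_k}$, all functions $\ell(\tau(\cdot)w)$ lie in $A_k(\lambda)$, hence are right $L_k(\lambda)$-invariant, so $w$ is $L_k(\lambda)$-fixed. So, moved to $G_\lambda$, the algebra is generated by the functions $\ell(\tau(\cdot)w)$ of types $(\ell_j,\sigma_j)$ with $w\in V_j^{L_k'}$. Replace each function $f$ by $f(\,\cdot\,g_k)$. Then $w$ is replaced by $g_kw\in V_j^{g_kL'_kg_k^{-1}}=V_j^{L'}$, so all generators, and hence the whole translated algebra, are right $L'$-invariant. But the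 group of all $g$ that leave the translated algebra invariant from the right, that is, with $f(ygg_k)=f(yg_k)$ for all $y$ and $f$, is exactly $g_kL'_kg_k^{-1}$. Hence $L'\subset g_kL'_kg_k^{-1}$, and equality holds. Put $L'(\lambda)=L'$.

*The metrics coincide.* Consider the diffeomorphism $G/L_k(\lambda)\to G_\lambda/L'(\lambda)$, $gL_k(\lambda)\mapsto\varphi_k(g)g_k^{-1}L'(\lambda)$. It is equivariant along $\varphi_k$. Under it, the Laplacian of $(G/L_k(\lambda),m_k)$ acts on the functions of type $(\ell,\sigma)$ on $G_\lambda/L'(\lambda)$ by
$$Q_k(\iota_k\ell)+x_k\cdot c(\sigma)=q_\lambda(\ell)+q(\sigma),$$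
by Step 4 and (3). This does not depend on $k$. By Lemma 3 all $(G/L_k(\lambda),m_k)$ are carried to one and the same Riemannian manifold $M_\lambda$ on $G_\lambda/L'(\lambda)$. Let $d_\lambda,v_\lambda,N_\lambda,Z_\lambda$ be its dimension, volume, counting function and heat trace.

Carry this out successively for $\lambda=1,2,\dots$, each time inside the previous subsequence. We get infinite index sets $\mathcal K_1\supset\mathcal K_2\supset\cdots$ such that all of the above holds at level $\lambda$ for every $k\in\mathcal K_\lambda$. By Lemma 2 the Laplacians of $(G/L_k(\lambda),m_k)$ and $(G/H_k,m_k)$ are restrictions of the same operator $\Delta_G$, and $A_k(\lambda)$ contains every $E_\tau$ with $\mathrm{val}_k(\tau)\le\lambda$. Therefore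
$$N_\lambda(\mu)\le N(\mu)\ \text{ for all }\mu,\qquad N_\lambda(\mu)=N(\mu)\ \text{ for }\mu\le\lambda,\qquad Z_\lambda(t)\le Z(t). \tag{4}$$

**Step 6: $M_\lambda$ stabilizes.** Let $\lambda\le\lambda'$ and $k\in\mathcal K_{\lambda'}$. Then $A_k(\lambda)\subset A_k(\lambda')$, so $L_k(\lambda)\supset L_k(\lambda')$ and $d_\lambda\le d_{\lambda'}\le d$. Hence $d_\lambda=d_\infty$ for all $\lambda\ge\lambda_1$, say. For $\lambda_1\le\lambda\le\lambda'$ the groups $L_k(\lambda')\subset L_k(\lambda)$ have the same Lie algebra. So $(G/L_k(\lambda'),m_k)\to(G/L_k(\lambda),m_k)$ is a Riemannian covering of finite degree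
$$[L_k(\lambda):L_k(\lambda')]=v_{\lambda'}/v_\lambda\in\mathbb N .$$
Thus for $\lambda\ge\lambda_1$ the $v_\lambda$ are nondecreasing integer multiples of $v_{\lambda_1}$. They are also bounded. If $d_\infty=0$, then $M_\lambda$ is a point. Otherwise $M_\lambda$, being isometric to a normal homogeneous space, has $\mathrm{Ric}\ge0$, and Cheeger–Yau together with (4) gives
$$v_\lambda(4\pi)^{-d_\infty/2}\le\int_{M_\lambda}p_1(y,y)\,dy=Z_\lambda(1)\le Z(1).$$
So $v_\lambda$ is constant for $\lambda\ge\lambda_*$ with some $\lambda_*\ge\lambda_1$. For $\lambda'\ge\lambda_*$ and $k\in\mathcal K_{\lambda'}$ the degree is $1$, hence $L_k(\lambda')=L_k(\lambda_*)$ and $N_{\lambda'}=N_{\lambda_*}$. By (4), $N(\mu)=N_{\lambda'}(\mu)=N_{\lambda_*}(\mu)$ whenever $\mu\le\lambda'$. Since $\lambda'$ is arbitrary, $N=N_{\lambda_*}$.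

**Step 7: the quotient is the whole space.** Let $k\in\mathcal K_{\lambda_*}$. The subspace $A_k(\lambda_*)\subset\mathcal O(G/H_k)$ is a sum of $\Delta$-eigenspaces of finite dimension and has the same counting function as the whole space, by Step 6. So $A_k(\lambda_*)=\mathcal O(G/H_k)$. By Peter–Weyl $\mathcal O(G/H_k)$ is dense in $C(G/H_k)$ and so separates points. An element $g\in L_k(\lambda_*)$ satisfies $f(g)=f(1)$ for all $f\in\mathcal O(G/H_k)$, hence $g\in H_k$. So $L_k(\lambda_*)=H_k$, and by Step 5 $(G/H_k,m_k)$ is isometric to $M_{\lambda_*}$ for *every* $k$ in the infinite set $\mathcal K_{\lambda_*}$. This contradicts the assumption that the spaces are pairwise non-isometric. $\blacksquare$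

**Remark (disconnected spaces).** If disconnected normal homogeneous spaces are allowed, finiteness persists. Since $G$ acts transitively by isometries, the components are mutually isometric; each is a $G^\circ$-orbit, hence a connected normal homogeneous space. Their number is the multiplicity of the eigenvalue $0$, and dividing all multiplicities by this number gives the spectrum of one component. So Theorem B applies to the component, and the component together with the number of copies determines the space up to isometry.
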